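# The endpoint gradient estimate for the linearized Monge–Ampère equation

Throughout, $n\ge2$, $|A|$ is the operator norm of a matrix, $\Omega'\Subset\Omega$ means that $\overline{\Omega'}$ is a compact subset of $\Omega$, and $C,c$ denote positive constants that may change from line to line. For $s\in(n/2,n)$ we write
$$r_*=\frac{ns}{n-s},\qquad\text{so that}\qquad \frac1{r_*}=\frac1s-\frac1n .$$
Note that $r_*>n$ exactly because $s>n/2$.

## 1. The Laplacian: the endpoint estimate holds

**Lorentz spaces.** For a measurable $F$ let $F^*$ be its decreasing rearrangement on $(0,\infty)$. For $0<p<\infty$, $0<q\le\infty$,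
$$\|F\|_{L(p,q)}=\Big(\int_0^\infty\big(t^{1/p}F^*(t)\big)^q\frac{dt}t\Big)^{1/q},\qquad \|F\|_{L(p,\infty)}=\sup_{t>0}t^{1/p}F^*(t).$$
Thus $L(p,p)=L^p$. The second index is a fine tuning: $F(x)=|x|^{-n/p}$ has $F^*(t)=(|B_1|/t)^{1/p}$, so $t^{1/p}F^*$ is constant, and $F$ lies in $L(p,\infty)$ but in no $L(p,q)$ with $q<\infty$. On a domain, extend $F$ by $0$. In general this is only a quasi-norm. We use the following facts.

1. $\|F\|_{L(p,q)}$ is monotone in $|F|$.
2. $\|F\|_{L(p,\infty)}\le C_{p,q}\|F\|_{L(p,q)}$. Indeed, for $q<\infty$, $\|F\|^q_{L(p,q)}\ge F^*(t)^q\int_0^t\tau^{q/p}\frac{d\tau}\tau=\frac pq\,(t^{1/p}F^*(t))^q$.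
3. $\|F(T\,\cdot)\|_{L(p,q)}=|\det T|^{-1/p}\|F\|_{L(p,q)}$ for an invertible matrix $T$, because $(F\circ T)^*(t)=F^*(|\det T|\,t)$.
4. On a set of finite measure, $L(q,\gamma)\subset L(q,\infty)\subset L(s,\gamma')$ for $q>s$ and all $\gamma,\gamma'\in(0,\infty]$, with bounds. The first inclusion is fact 2. The second holds since $t^{1/s}F^*(t)\le t^{1/s-1/q}\|F\|_{L(q,\infty)}$ and $F^*$ vanishes beyond the measure of the set.
5. Real interpolation of $L^{p_0}$ and $L^{p_1}$, $p_0\ne p_1$, produces the spaces $L(p,\gamma)$ for every $0<\gamma\le\infty$ (Bergh–Löfström, *Interpolation Spaces*, Thm 5.3.1). So a linear operator bounded on $L^p$ for all $1<p<\infty$ is bounded on $L(s,\gamma)$ for $1<s<\infty$. Likewise the Riesz potential $I_1F(x)=\int|x-y|^{1-n}F(y)\,dy$, which maps $L^p\to L^{np/(n-p)}$ for $1<p<n$, maps $L(s,\gamma)\to L(r_*,\gamma)$ for $1<s<n$ and $0<\gamma\le\infty$.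

**Proposition 1.** Let $\Omega=B_1(0)$, $\Omega'\Subset\Omega$, $s\in(n/2,n)$, $\gamma\in(0,\infty]$. If $u\in W^{2,n}_{loc}(\Omega)\cap L^\infty(\Omega)$ and $\Delta u=f$, then
$$\|Du\|_{L(r_*,\gamma)(\Omega')}\le C\big(\|u\|_{L^\infty(\Omega)}+\|f\|_{L(s,\gamma)(\Omega)}\big),\qquad C=C(n,s,\gamma,\Omega').$$

*Proof.* Let $\Omega'\Subset\Omega_1\Subset\Omega$ and $\eta\in C_c^\infty(\Omega)$ with $\eta=1$ on $\Omega_1$. Then $w=\eta u\in W^{2,n}$ has compact support, so $Dw=D\Gamma*\Delta w$ a.e., where $\Gamma$ is the fundamental solution (true for $C_c^\infty$ functions, and in general by mollification). For a.e. $x\in\Omega'$,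
$$Du(x)=\int D\Gamma(x-y)\,\eta f\,dy+\int D\Gamma(x-y)\big(2D\eta\cdot Du+u\Delta\eta\big)\,dy .$$
Since $|D\Gamma(x)|=c_n|x|^{1-n}$, the first integral is at most $C\,I_1(|f|)(x)$. In the second, $D\eta$ and $\Delta\eta$ vanish on $\Omega_1$, so $y$ stays at a positive distance from $x\in\Omega'$ and the kernel is smooth. Integrating by parts moves the derivative off $u$:
$$\int 2D\Gamma(x-y)\,D_i\eta\,D_iu\,dy=-2\int u\,D_{y_i}\big(D\Gamma(x-y)D_i\eta\big)\,dy .$$
So the second integral is at most $C\|u\|_{L^\infty}$. Hence $|Du|\le C\,I_1(|f|)+C\|u\|_{L^\infty}$ a.e. on $\Omega'$. Fact 5 and $1\le n/2<s<n$ conclude. $\square$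

The exponent $r_*$ is reached with no loss, for every $\gamma$. What changes when the Laplacian is replaced by an operator whose coefficients come from a Monge–Ampère equation?

## 2. Replacing the Laplacian by $\Phi^{ij}D_{ij}$

**Admissible data.** We call $\phi$ *admissible on $\Omega$* (with $g,\lambda,\Lambda$) if

- $\Omega$ is convex and normalized: $B_1(0)\subset\Omega\subset B_n(0)$;
- $\phi\in C(\overline\Omega)\cap C^2(\Omega)$ is strictly convex, and $\phi=0$ on $\partial\Omega$;
- $\det D^2\phi=g$ in $\Omega$ with $g$ continuous and $0<\lambda\le g\le\Lambda$.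

**The operator.** $\Phi=(\Phi^{ij})=\det D^2\phi\,(D^2\phi)^{-1}$ is the cofactor matrix of $D^2\phi$. The equation is $\Phi^{ij}D_{ij}u=f$ in $\Omega$, with $u\in W^{2,n}_{loc}(\Omega)\cap L^\infty(\Omega)$. For $n=2$ and $D^2\phi=\mathrm{diag}(a,b)$ the operator is $bu_{11}+au_{22}$. For $\phi=\frac12(|x|^2-1)$ on $B_1$ it is the Laplacian.

**Moduli.** $g$ *has modulus* $\omega$ if $|g(x)-g(y)|\le\omega(|x-y|)$. A nondecreasing $\omega$ is *Dini* if $\int_0^1\omega(t)\frac{dt}t<\infty$. For instance $t^\alpha$ ($\alpha>0$) and $|\log t|^{-2}$ near $0$ are Dini, and $1/|\log t|$ near $0$ is not. With $L=\log(1/t)$, the second derivative of $1/L$ is $(2-L)t^{-2}L^{-3}$, so $1/|\log t|$ is concave for $t<e^{-2}$; continued by a constant, it stays concave.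

The following estimate is known, and we take it as given. For every $\Omega'\Subset\Omega$, $s\in(n/2,n]$, $r\in(n,\frac{ns}{n-s})$ and $\gamma\in(0,\infty]$,
$$\|Du\|_{L(r,\gamma)(\Omega')}\le C\big(\|u\|_{L^\infty(\Omega)}+\|f\|_{L(s,\gamma)(\Omega)}\big),\tag{1}$$
where $C$ depends only on $n,s,r,\gamma,\lambda,\Lambda,\Omega'$ and the modulus of continuity of $g$. As usual, this means that one constant serves all $g$ with a given modulus $\omega$. (Section 7 treats a more literal reading.)

The question comes from Guoqing Cui, "Gradient potential estimates for linearized Monge-Ampère equations", arXiv:2606.28910 (2026). For $s\in(n/2,n)$, does (1) hold with $r=r_*$ and the same kind of constant? If not for all pairs $(s,\gamma)$, for which?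

**Quadratic potentials, by hand.** Let $\phi$ be a quadratic polynomial with $D^2\phi=A$. Then $\Omega$ is an ellipsoid whose semi-axes are proportional to the numbers $\lambda_i(A)^{-1/2}$. Since $B_1\subset\Omega\subset B_n$, its semi-axes lie in $[1,n]$, so $\lambda_{\max}(A)/\lambda_{\min}(A)\le n^2$, and $\det A\in[\lambda,\Lambda]$ then bounds $A$ and $A^{-1}$. A linear change of variables brings us back to the Laplacian with controlled constants. The argument of Proposition 1 applies, and the endpoint holds. If there is trouble, it must come from the variation of $D^2\phi$.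

## 3. Freezing the coefficients

The natural first attempt is to compare $\Phi(x)$ with $\Phi(x_0)$ near $x_0$. Let us see what this gives, and what it needs.

**Proposition 2.** Let $\phi$ be admissible, $\Omega'\Subset\Omega''\Subset\Omega$, $|D^2\phi|\le M$ on $\Omega''$, and let $D^2\phi$ have modulus of continuity $\sigma$ on $\Omega''$, $\sigma(0^+)=0$. Then for all $s\in(n/2,n)$ and $\gamma\in(0,\infty]$, (1) holds with $r=r_*$, with $C$ depending on the data of (1) and on $M,\sigma,\Omega',\Omega''$. Moreover $\|D^2u\|_{L(s,\gamma)(\Omega')}$ is bounded by the same right-hand side.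

*Proof.* We may assume $f\in L(s,\gamma)(\Omega)$.

**Step 1: ellipticity.** *We need uniform bounds for $a:=\Phi$ on $\Omega''$.* The eigenvalues of $D^2\phi$ are at most $M$ and their product is at least $\lambda$, so they lie in $[\lambda M^{1-n},M]$. Those of $a$ are $g$ divided by them and lie in $[\lambda/M,M^{n-1}]$. The entries of $a$ are polynomials in those of $D^2\phi$, so $a$ has a modulus of continuity controlled by $n,M,\sigma$.

**Step 2: constant coefficients.** *We need second-derivative bounds in $L(s,\gamma)$.* For $w\in W^{2,n}$ with compact support, $D_{ij}w$ is a double Riesz transform of $\Delta w$ up to sign. By fact 5, $\|D^2w\|_{L(s,\gamma)}\le C\|\Delta w\|_{L(s,\gamma)}$. If $a_0$ is a constant matrix with the ellipticity of Step 1, put $\tilde w(y)=w(a_0^{1/2}y)$. Then $D^2\tilde w=a_0^{1/2}D^2w\,a_0^{1/2}$ and $\Delta\tilde w=a_0^{ij}D_{ij}w$, both evaluated at $a_0^{1/2}y$. By fact 3,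
$$\|D^2w\|_{L(s,\gamma)(\mathbb R^n)}\le C_*\|a_0^{ij}D_{ij}w\|_{L(s,\gamma)(\mathbb R^n)} .\tag{2}$$

**Step 3: freezing and absorbing.** *We bound $D^2u$ near a point $x_0\in\overline{\Omega'}$.* Fix $\Omega_1$ with $\Omega'\Subset\Omega_1\Subset\Omega''$, and put $a_0=a(x_0)$. Let $Q$ be the quasi-triangle constant of $L(s,\gamma)$ and $\epsilon=1/(2C_*Q)$. Choose $R$, depending on $M,\sigma$ and the domains, with $B_{2R}(x_0)\subset\Omega_1$ and $n|a-a_0|\le\epsilon$ on $B_{2R}(x_0)$. Let $\eta\in C_c^\infty(B_{2R}(x_0))$, $\eta=1$ on $B_R(x_0)$, and $w=\eta u$. Then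
$$a_0^{ij}D_{ij}w=(a_0-a)^{ij}D_{ij}w+\eta f+2a^{ij}D_i\eta D_ju+u\,a^{ij}D_{ij}\eta ,$$
and $|(a_0-a)^{ij}D_{ij}w|\le n|a_0-a||D^2w|\le\epsilon|D^2w|$. Since $D^2w\in L^n=L(n,n)$ has bounded support and $s<n$, fact 4 gives $\|D^2w\|_{L(s,\gamma)}<\infty$. By (2), the first term contributes at most $C_*Q\epsilon\|D^2w\|_{L(s,\gamma)}=\frac12\|D^2w\|_{L(s,\gamma)}$ and can be absorbed. Therefore
$$\|D^2w\|_{L(s,\gamma)}\le C\big(\|f\|_{L(s,\gamma)(\Omega)}+\|u\|_{L^\infty(\Omega)}+\|Du\|_{L(s,\gamma)(\Omega_1)}\big).$$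

**Step 4: the lower-order term.** *Here the known estimate enters.* Pick $q\in(n,r_*)$. Since $q>s$, fact 4 and (1) with $r=q$ on $\Omega_1$ give
$$\|Du\|_{L(s,\gamma)(\Omega_1)}\le C\|Du\|_{L(q,\gamma)(\Omega_1)}\le C(\|u\|_{L^\infty(\Omega)}+\|f\|_{L(s,\gamma)(\Omega)}).$$
So $D^2u$ has the desired bound on $B_R(x_0)$.

**Step 5: from $D^2u$ to $Du$.** Since $Dw=D\Gamma*\Delta w$, we have $|Dw|\le C_nI_1(|D^2w|)$, and fact 5 gives $\|Du\|_{L(r_*,\gamma)(B_R(x_0))}\le\|Dw\|_{L(r_*,\gamma)}\le C\|D^2w\|_{L(s,\gamma)}$. Cover $\overline{\Omega'}$ by finitely many balls $B_R(x_0)$; their number is controlled by $R$ and $\Omega'$. $\square$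

For each *individual* admissible $\phi$ the endpoint therefore holds, with a constant depending on $\phi$, because $D^2\phi$ is continuous on compact sets. But the constant may depend only on the modulus of $g=\det D^2\phi$. The proof uses $M$ for the ellipticity in (2), and $\sigma$ for the radius $R$. It stops at exactly this point unless the modulus of $g$ controls $M$ and $\sigma$. It also tells us how a counterexample must look: no single admissible $\phi$ can do, so one needs a family along which $M$ or $\sigma$ degenerates.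

## 4. The top eigenvalue of $D^2\phi$ bounds the constant from below

Is the dependence on $M$ an artifact? It is not. The weak form of the endpoint estimate is
$$\|Du\|_{L(r_*,\infty)(\Omega')}\le C\big(\|u\|_{L^\infty(\Omega)}+\|f\|_{L(s,\gamma)(\Omega)}\big),\qquad f=\Phi^{ij}D_{ij}u.\tag{3}$$
By fact 2 it follows from (1) with $r=r_*$, up to a factor $C_{r_*,\gamma}$.

**Proposition 3.** Let $s\in(n/2,n)$, $\gamma\in(0,\infty]$. If (3) holds for one admissible $\phi$ and an open $\Omega'\Subset\Omega$, for all $u\in C_c^2(\Omega)$, then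
$$C\ge c(n,s,\gamma)\,\sup_{x\in\Omega'}g(x)^{-1+\frac1{2n}}\,|D^2\phi(x)|^{1/2},\qquad c(n,s,\gamma)>0 .$$
The proof uses only test functions $u\in C_c^\infty(\Omega)$.

*Proof.* The idea is to test with a bump at a tiny scale $\delta$, rounded in the coordinates in which the operator is a multiple of the Laplacian. At the endpoint both sides scale in the same way in $\delta$, and the shape of the bump survives.

Fix $x_0\in\Omega'$ and put $A=D^2\phi(x_0)$, $g_0=\det A=g(x_0)$. Let $0\not\equiv v\in C_c^\infty(B_1)$ be a fixed radial function and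
$$u_\delta(x)=v(z),\qquad z=\delta^{-1}A^{1/2}(x-x_0).$$
For small $\delta$, $\operatorname{supp}u_\delta\subset\Omega'$.

**Step 1: the right-hand side.** Since $D^2u_\delta=\delta^{-2}A^{1/2}D^2v(z)A^{1/2}$,
$$f_\delta=\Phi^{ij}D_{ij}u_\delta=\delta^{-2}\,\mathrm{tr}\big(A^{1/2}\Phi(x)A^{1/2}D^2v(z)\big).$$
Now $A^{1/2}\Phi(x_0)A^{1/2}=g_0I$ and $\Phi$ is continuous. So for small $\delta$ the matrix $A^{1/2}\Phi A^{1/2}$ has norm at most $2g_0$ on the support, and $|f_\delta|\le2ng_0\delta^{-2}|D^2v(z)|$. The matrix $\delta^{-1}A^{1/2}$ has determinant $\delta^{-n}g_0^{1/2}$, so fact 3 gives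
$$\|f_\delta\|_{L(s,\gamma)}\le2ng_0\,\delta^{-2}\big(g_0^{-1/2}\delta^n\big)^{1/s}\|D^2v\|_{L(s,\gamma)} .$$

**Step 2: the gradient.** Let $e$ be a unit eigenvector of $A$ for its top eigenvalue $|A|$. Then $|Du_\delta|\ge|D_eu_\delta|=\delta^{-1}|A|^{1/2}|D_ev(z)|$. As $v$ is radial, $D_ev$ and $D_1v$ have the same rearrangement, so
$$\|Du_\delta\|_{L(r_*,\infty)}\ge\delta^{-1}|A|^{1/2}\big(g_0^{-1/2}\delta^n\big)^{1/r_*}\|D_1v\|_{L(r_*,\infty)} .$$

**Step 3: comparison.** Insert both in (3) and multiply by $\delta^{2-n/s}$. Since $\frac n{r_*}-1=\frac ns-2$, the powers of $\delta$ cancel on the left and in the $f$ term: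
$$|A|^{1/2}g_0^{-\frac1{2r_*}}\|D_1v\|_{L(r_*,\infty)}\le C\Big(\delta^{2-n/s}\|v\|_\infty+2n\,g_0^{1-\frac1{2s}}\|D^2v\|_{L(s,\gamma)}\Big).$$
Because $s>n/2$, $\delta^{2-n/s}\to0$ as $\delta\to0$. Since $\frac1{2s}-\frac1{2r_*}=\frac1{2n}$, we get $C\ge c\,|A|^{1/2}g_0^{-1+\frac1{2n}}$ with $c=\|D_1v\|_{L(r_*,\infty)}/(2n\|D^2v\|_{L(s,\gamma)})>0$. $\square$

The endpoint question has become a question about the Monge–Ampère equation itself: does the modulus of continuity of $\det D^2\phi$ bound $|D^2\phi|$ in the interior?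

## 5. The Dini condition decides

**Theorem 4 (the endpoint fails for every pair).** Let $0<\lambda<\Lambda$, and let $\omega$ be a concave nondecreasing modulus on $[0,2]$ with $\omega(0^+)=0$ and $\int_0^1\omega(t)\frac{dt}t=\infty$. Let $\Omega=B_1(0)$ and let $\Omega'\Subset\Omega$ be any nonempty open set. Then there are admissible $\phi_K\in C^\infty(\overline\Omega)$ with $\lambda\le g_K\le\Lambda$, all $g_K$ having modulus $\omega$, such that for **every** $s\in(n/2,n)$ and $\gamma\in(0,\infty]$ there is no constant $C$ for which (3) holds for all $K$ and all $u\in C_c^\infty(\Omega)$, $f=\Phi_K^{ij}D_{ij}u$.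

By fact 2, estimate (1) with $r=r_*$ and a constant depending only on $n,s,\gamma,\lambda,\Lambda,\Omega'$ and the modulus of continuity of $g$ holds for no pair $(s,\gamma)$. The range $r<r_*$ in (1) is sharp.

**Theorem 5 (Dini moduli).** If $\omega$ is nondecreasing and Dini, then for every normalized $\Omega$, every $\Omega'\Subset\Omega$, every $s\in(n/2,n)$ and every $\gamma\in(0,\infty]$, (1) holds with $r=r_*$ for all admissible $\phi$ whose $g$ has modulus $\omega$. The constant depends only on $n,s,\gamma,\lambda,\Lambda,\Omega',\Omega,\omega$. Moreover $\|D^2u\|_{L(s,\gamma)(\Omega')}$ is bounded by the same right-hand side.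

So for concave moduli and $\lambda<\Lambda$, the endpoint holds for all $(s,\gamma)$ if $\omega$ is Dini, and for no $(s,\gamma)$ if it is not.

Why should $\int_0\omega\,\frac{dt}t$ appear? Suppose that at scale $e^\tau$ the potential looks like $\frac12\langle A(\tau)y,y\rangle$ with $\det A(\tau)=1$. If $A$ is kept fixed, the determinant is exactly $1$. If the axes are stretched by a factor $1+O(\omega(e^\tau))$ per unit of $\tau$, one expects to pay an error $O(\omega(e^\tau))$ in the determinant, which is about what the modulus allows. The total stretching is the exponential of a multiple of $\int\omega(e^\tau)\,d\tau=\int\omega(t)\frac{dt}t$. It is unbounded exactly when $\omega$ is not Dini. Theorem 4 makes this literal by prescribing the level sets as nested ellipsoids.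

## 6. Nested ellipsoids: proof of Theorem 4

By Proposition 3 it suffices to construct, for some $x_0\in\Omega'$, admissible $\phi_K\in C^\infty(\overline{B_1})$ with $\lambda\le g_K\le\Lambda$, common modulus $\omega$, $g_K(x_0)$ fixed, and $|D^2\phi_K(x_0)|\to\infty$. Fix $x_0\in\Omega'$ and put
$$R=\tfrac12(1-|x_0|)\le\tfrac12,\qquad\tau_*=\log R<0,\qquad G=\tfrac{\lambda+\Lambda}2 .$$
$C_n$ denotes constants depending only on $n$.

**Step 1: a function with prescribed ellipsoidal level sets.** *Purpose: turn a stretching function $\psi(\tau)$ into a potential whose level set at scale $e^\tau$ is an ellipsoid of stretching $\psi(\tau)$.* Let $\psi\in C^\infty(\mathbb R)$, $\psi\ge0$, $\psi=0$ on $[\tau_*,\infty)$, $\psi$ constant on $(-\infty,-K]$, and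
$$\kappa(\tau):=|\psi'(\tau)|+|\psi''(\tau)|+|\psi'''(\tau)|\le\tfrac12 .$$
Put $A(\tau)=\mathrm{diag}(e^{2\psi(\tau)},e^{-2\psi(\tau)},1,\dots,1)$, so $\det A=1$, and for $y\neq0$
$$F(y,\tau)=\log\langle A(\tau)y,y\rangle-2\tau .$$
Since $|\langle A'(\tau)y,y\rangle|\le2|\psi'|\langle A(\tau)y,y\rangle$, we have $|\partial_\tau F+2|\le2|\psi'|\le1$, so $\partial_\tau F\in[-3,-1]$. Hence $F(y,\cdot)=0$ has exactly one solution $\tau(y)$, and it is smooth in $y\ne0$ by the implicit function theorem. Set
$$\rho(y)=e^{\tau(y)},\qquad\varphi(y)=\tfrac12\rho(y)^2,\qquad\rho(0)=\varphi(0)=0 .$$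
The level set $\{\rho=e^\tau\}$ is the ellipsoid $\langle A(\tau)y,y\rangle=e^{2\tau}$. Two regions are explicit.

- *Outside.* $A(\tau_*)=I$, so $F(y,\tau_*)=2\log(|y|/R)$. As $F$ decreases in $\tau$, $\rho(y)\ge R$ if and only if $|y|\ge R$. There $A(\tau(y))=I$, so $\varphi=\frac12|y|^2$.
- *Inside.* Let $A_K=A(-\infty)$, the value for $\tau\le-K$. If $0<\langle A_Ky,y\rangle<e^{-2K}$, then $F(y,-K)<0$, so $\tau(y)<-K$ and $\varphi(y)=\frac12\langle A_Ky,y\rangle$.

Thus $\varphi\in C^\infty(\mathbb R^n)$ and $D^2\varphi(0)=A_K$.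

**Step 2: Hessian and determinant.** *Purpose: show that the determinant deviates from $1$ only by $O(\kappa)$, whatever the size of $\psi$.* Fix $y_0\ne0$ and $\tau_0=\tau(y_0)$. Rescale so that the ellipsoid through $y_0$ becomes the unit sphere: $y=e^{\tau_0}A(\tau_0)^{-1/2}z$, with $z_0$ corresponding to $y_0$. Then $|z_0|=1$. Put $\nu(z)=\tau(y)-\tau_0$. Since all matrices $A(\tau)$ are diagonal, $\nu$ solves
$$H(z,\nu):=\log\langle B(\nu)z,z\rangle-2\nu=0,\quad B(\nu)=\mathrm{diag}(e^{2\vartheta(\nu)},e^{-2\vartheta(\nu)},1,\dots,1),\quad\vartheta(\nu)=\psi(\tau_0+\nu)-\psi(\tau_0).$$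
Here $\vartheta(0)=0$, $\nu(z_0)=0$, and $\tilde\varphi(z):=e^{-2\tau_0}\varphi(y)=\frac12e^{2\nu(z)}$. The size of $\psi$ has disappeared; only its derivatives $\vartheta^{(j)}(0)=\psi^{(j)}(\tau_0)$ matter.

Differentiate $H(z,\nu(z))=0$ up to three times at $z_0$. Each derivative of $\nu$ of order at most $3$ becomes a polynomial in the partial derivatives of $H$ of order at most $3$ at $(z_0,0)$, divided by a power of $\partial_\nu H\in[-3,-1]$. Since $\langle B(0)z_0,z_0\rangle=1$, those partial derivatives are polynomials in $z_0$ and $\vartheta'(0),\vartheta''(0),\vartheta'''(0)$. So the derivatives of $\tilde\varphi$ of order at most $3$ at $z_0$ are smooth functions of $(z_0,\vartheta'(0),\vartheta''(0),\vartheta'''(0))$ on the compact set where $|z_0|=1$ and $|\vartheta^{(j)}(0)|\le\frac12$. If the three numbers vanish, we get the same values as for $\vartheta\equiv0$, that is, for $\nu=\log|z|$ and $\tilde\varphi=\frac12|z|^2$. By the mean value theorem in these three parameters,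
$$|D^2\tilde\varphi(z_0)-I|\le C_n\kappa(\tau_0),\qquad|D^3\tilde\varphi(z_0)|\le C_n\kappa(\tau_0),\qquad|D\tilde\varphi(z_0)|\le C_n.\tag{4}$$
Scaling back, $z=e^{-\tau_0}A(\tau_0)^{1/2}y$ gives
$$D^2\varphi(y_0)=A(\tau_0)^{1/2}D^2\tilde\varphi(z_0)A(\tau_0)^{1/2} .\tag{5}$$
If $C_n\sup\kappa\le\frac12$ in (4), then $D^2\varphi>0$ (also at $0$, where it equals $A_K$). Since $\det A=1$, $g^0:=\det D^2\varphi$ satisfies $g^0(y)=\det D^2\tilde\varphi(z)$, and $D_y=e^{-\tau_0}A(\tau_0)^{1/2}D_z$ with $|A(\tau_0)^{1/2}|=e^{\psi(\tau_0)}$. Hence, with $\tau=\log\rho(y)$,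
$$|g^0(y)-1|\le C_n\kappa(\tau),\qquad|Dg^0(y)|\le C_n\kappa(\tau)\,\rho^{-1}e^{\psi(\tau)} .\tag{6}$$
Finally, $|\psi'|\le\frac12$ and $\psi(\tau_*)=0$ give, for $\tau\le\tau_*<0$,
$$e^{\psi(\tau)}\le e^{(\tau_*-\tau)/2}\le\rho^{-1/2} .\tag{7}$$

**Step 3: the choice of $\psi$.** *Purpose: make $\kappa$ as small as $\omega$ requires, and the total stretching infinite in the limit.* The ellipsoid $\{\rho=r\}$ is thin: its shortest semi-axis is $re^{-\psi}$, which by (7) could be as small as about $r^{3/2}$. We therefore use $\omega(\rho^2)$ rather than $\omega(\rho)$ as the allowed error. The smaller $\omega(\rho^2)$ absorbs the thinness, and its Dini integral diverges just as well.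

Let $W(\tau)=\omega(e^{2\tau})$ for $\tau\le0$. Take $\chi\in C_c^\infty((0,1))$, $\chi\ge0$, $\int\chi=1$, and $m(\tau)=\int W(\tau-t)\chi(t)\,dt$. As $W$ is nondecreasing, $W(\tau-1)\le m(\tau)\le W(\tau)$. Moving derivatives onto $\chi$ gives $|m^{(j)}|\le CW$ for $j=1,2$. Let $\zeta_\infty\in C^\infty(\mathbb R;[0,1])$ be $0$ on $[\tau_*,\infty)$ and $1$ on $(-\infty,\tau_*-1]$. Let $\eta_0\in C^\infty(\mathbb R;[0,1])$ be $0$ on $(-\infty,0]$ and $1$ on $[1,\infty)$. For $K\ge2-\tau_*$ set $\zeta_K(\tau)=\zeta_\infty(\tau)\eta_0(\tau+K)$ and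
$$\psi_K(\tau)=c_0\int_\tau^\infty\zeta_K(t)\,m(t)\,dt ,$$
with a small $c_0>0$, fixed below independently of $K$. Then $\psi_K\ge0$, $\psi_K=0$ on $[\tau_*,\infty)$, $\psi_K$ is constant on $(-\infty,-K]$, and from $\psi_K'=-c_0\zeta_Km$ we read off
$$\kappa(\tau)\le Cc_0\,\omega(e^{2\tau})\ \ (\tau\le\tau_*),\qquad\kappa(\tau)=0\ \ (\tau\ge\tau_*),$$
with $C$ independent of $K$. For small $c_0$ the requirements $\kappa\le\frac12$ and $C_n\sup\kappa\le\frac12$ hold. The total stretching is
$$\Psi_K:=\psi_K(-\infty)\ge c_0\int_{-K+1}^{\tau_*-1}\omega(e^{2(\tau-1)})\,d\tau\longrightarrow\infty\qquad(K\to\infty),$$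
because $\int_{-\infty}^a\omega(e^{2\tau})\,d\tau=\frac12\int_0^{e^{2a}}\omega(t)\frac{dt}t=\infty$. By (6), (7) and $\rho^{-3/2}\le\rho^{-2}$ for $\rho<1$, there is $C_2$ independent of $K$ and $c_0$ with
$$|g^0-1|\le C_2c_0\,\omega(\rho^2),\quad|Dg^0|\le C_2c_0\,\frac{\omega(\rho^2)}{\rho^2}\quad(0<\rho\le R),\qquad g^0=1\quad(\rho\ge R\text{ or }\rho=0).\tag{8}$$

**Step 4: the modulus of $g^0$.** *Purpose: pass from (8) to a bound in terms of the distance.* Let $d=|y-y'|\in(0,2]$ and consider the segment $[y,y']$. Since $\omega$ is concave with $\omega(0)=0$, $\omega(t)/t$ is nonincreasing, so (8) gives $|Dg^0|\le C_2c_0\,\omega(d)/d$ wherever $\rho^2\ge d$ (where $\rho\ge R$, $Dg^0=0$).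

- If $\rho^2\ge d$ on the whole segment, integration gives $|g^0(y)-g^0(y')|\le C_2c_0\,\omega(d)$.
- Otherwise let $p,p'$ be the first and last points of the segment with $\rho^2\le d$. On $[y,p]$ and $[p',y']$ we have $\rho^2\ge d$, so $|g^0(y)-g^0(p)|$ and $|g^0(p')-g^0(y')|$ are at most $C_2c_0\,\omega(d)$. By the first bound in (8), $|g^0(p)-g^0(p')|\le|g^0(p)-1|+|g^0(p')-1|\le2C_2c_0\,\omega(d)$.

In all cases
$$|g^0(y)-g^0(y')|\le4C_2c_0\,\omega(|y-y'|) .\tag{9}$$

**Step 5: placement in the ball.** *Purpose: get zero boundary values and the bounds $\lambda,\Lambda$.* Let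
$$\phi_K(x)=G^{1/n}\Big(\varphi(x-x_0)+x_0\cdot(x-x_0)+\tfrac12|x_0|^2-\tfrac12\Big).$$
For $|x-x_0|\ge R$, $\varphi(x-x_0)=\frac12|x-x_0|^2$, so $\phi_K=G^{1/n}\frac{|x|^2-1}2$. This includes a neighborhood of $\partial B_1$, since $R<1-|x_0|$, so $\phi_K=0$ on $\partial B_1$. Moreover $\phi_K\in C^\infty(\overline{B_1})$, $D^2\phi_K>0$ and $g_K=G\,g^0(\cdot-x_0)$. Choose $c_0$, independent of $K$, so that also
$$GC_2c_0\,\omega(1)\le\tfrac{\Lambda-\lambda}2\qquad\text{and}\qquad4GC_2c_0\le1 .$$
By (8) and (9), $\lambda\le g_K\le\Lambda$ and $g_K$ has modulus $\omega$.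

**Step 6: conclusion.** We have $g_K(x_0)=G$ and $|D^2\phi_K(x_0)|=G^{1/n}|A_K|=G^{1/n}e^{2\Psi_K}$. By Proposition 3, any $C$ for which (3) holds for $\phi_K$ satisfies
$$C\ge c\,G^{-1+\frac1{2n}}\,G^{\frac1{2n}}e^{\Psi_K}=c\,G^{-1+\frac1n}e^{\Psi_K}\to\infty .$$
The $\phi_K$ do not depend on $(s,\gamma)$, so this holds for every pair. $\square$

## 7. A family with exactly the same least modulus

One could read "depends on the modulus of continuity of $g$" literally: $C$ is a function of the *least* modulus $\sup\{|g(x)-g(y)|:|x-y|\le d\}$, which so far may vary with $K$. The failure persists under this reading.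

**Proposition 6.** In the setting of Theorem 4 one can choose admissible $\phi_K\in C^2(B_1)$ with $\lambda\le g_K\le\Lambda$ and $|D^2\phi_K(x_0)|\to\infty$, $g_K(x_0)=G$, such that all $g_K$ have the same least modulus of continuity on $B_1$. Consequently (3) fails along this family for every $(s,\gamma)$.

*Proof.* We add, far from $x_0$, a fixed bump in $g$ that is rough enough to hide the $K$-dependence.

**Step 1: the bump.** Pick $x_1\in B_1\setminus\{x_0\}$, and shrink $R$ (which only changes $\tau_*$ in Section 6) and choose $R_1$ so that $\overline{B_R(x_0)},\overline{B_{R_1}(x_1)}\subset B_1$ are at distance at least $2R_1$. Let $\chi_1,\chi_2\ge0$ be smooth cutoffs on $[0,\infty)$ with $\chi_1=1$ on $[0,R_1/4]$, $\chi_1=0$ on $[R_1/2,\infty)$, and $0\not\equiv\chi_2$ supported in $(R_1/4,R_1)$. Let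
$$h(t)=a\big(\omega(t)\chi_1(t)-b\chi_2(t)\big),$$
with $b>0$ determined by $\int_0^{R_1}h\,t^{n-1}dt=0$. By concavity $|\omega(t)-\omega(t')|\le\omega(|t-t'|)$ and $\omega(t)\ge\frac t2\omega(2)$, so a smooth function of compact support has modulus $C\omega$, and so has $h/a$. For $a>0$ small, therefore, $G|h|\le\frac{\Lambda-\lambda}2$, $|h|\le\frac12$, and $Gh(|x-x_1|)$ has modulus $\omega$. Write $\max h=a_+>0$ and $\min h=-a_-<0$.

**Step 2: the potential of the bump.** Define $p\ge0$ by $p(t)^n=t^n+n\int_0^th\tau^{n-1}d\tau$ and $\varphi_1(t)=\frac12R_1^2-\int_t^{R_1}p$. Since $|h|\le\frac12$, $p^n\ge\frac12t^n$. Both $p/t$ and $p'=(1+h)(t/p)^{n-1}$ are continuous and positive for $t>0$ and tend to $1$ as $t\to0$, because $h(0)=0$. They are the tangential and radial eigenvalues of the Hessian of $\varphi_1(|\cdot|)$. So $\varphi_1(|\cdot|)\in C^2$, its Hessian is positive, and its determinant is $p'(p/t)^{n-1}=1+h$. For $t\ge R_1$, $p=t$ and $\varphi_1=\frac12t^2$. Replace $\phi_K$ by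
$$\phi_K+G^{1/n}\big(\varphi_1(|x-x_1|)-\tfrac12|x-x_1|^2\big)\in C^2 .$$
On $B_{R_1}(x_1)$ the old Hessian was $G^{1/n}I$, so the new determinant there is $G(1+h)$. Elsewhere nothing changes. The new potentials are admissible.

**Step 3: the least modulus.** Let $\omega_*$ be the least modulus of $g_*=G(1+h(|x-x_1|))$ on $B_1$.

- $\omega_*(d)\ge c\,\omega(d)$ for $d\le2$: for $d\le R_1/4$ compare $x_1$ with a point at distance $d$ to get $\omega_*(d)\ge Ga\,\omega(d)$; for larger $d$ use $\omega_*(d)\ge Ga\,\omega(R_1/4)\ge Ga\,\frac{\omega(R_1/4)}{\omega(2)}\omega(d)$.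
- $\omega_*(d)=G(a_++a_-)$ for $d\ge2R_1$: the maximum and minimum of $h$ are taken inside $B_{R_1}(x_1)$.

*Upper bound for $g_K$.* Take $c_0$ small, depending on $a,R_1,\omega,G$. A pair with one point in each ball is at distance at least $2R_1$, and its $g_K$-difference is at most $G\max(a_+,a_-)+GC_2c_0\omega(1)\le G(a_++a_-)$. A pair with no point in $B_{R_1}(x_1)$ has difference at most $4GC_2c_0\,\omega(d)\le\omega_*(d)$ by (9). A pair with no point in $B_R(x_0)$ has the difference of $g_*$. Every pair is of one of these kinds.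

*Lower bound.* Outside $B_R(x_0)$, $g_K=g_*$, so it suffices that $\omega_*$ is a supremum over pairs outside $B_R(x_0)$. A pair with a point in $B_R(x_0)$, where $g_*=G$, has nonzero $g_*$-difference only if the other point is in $B_{R_1}(x_1)$. Then its distance is at least $2R_1$ and its difference is at most $G\max(a_+,a_-)$, while $\omega_*=G(a_++a_-)$ is already attained inside $B_{R_1}(x_1)$. So every $g_K$ has least modulus exactly $\omega_*$.

Near $x_0$ the $\phi_K$ are unchanged, so $|D^2\phi_K(x_0)|=G^{1/n}e^{2\Psi_K}\to\infty$, and Proposition 3 applies. $\square$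

## 8. One potential that is not $C^2$ at one point

By Proposition 2 no single admissible $\phi$ violates the endpoint. The hypothesis $\phi\in C^2$ is used there at every point: dropping it at one point is enough for failure.

Recall that the Monge–Ampère measure of a convex $\phi$ is $E\mapsto|\partial\phi(E)|$, the Lebesgue measure of the set of slopes of supporting planes at points of $E$. The equation $\det D^2\phi=g$ holds in the Alexandrov sense if this measure is $g\,dx$. For example, $\phi=|x|$ has the measure $|B_1|\delta_0$, which is not of this form.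

**Proposition 7.** Let $\lambda,\Lambda,\omega,\Omega=B_1,\Omega',x_0$ be as in Section 6. There is a convex $\phi_\infty\in C^1(\overline{B_1})\cap C^\infty(\overline{B_1}\setminus\{x_0\})$, $\phi_\infty=0$ on $\partial B_1$, with positive Hessian off $x_0$ and with $\det D^2\phi_\infty=g$ in the Alexandrov sense, $\lambda\le g\le\Lambda$, $g$ continuous of modulus $\omega$. With $\rho$ as below, $|D^2\phi_\infty|\le C_\epsilon\rho(x-x_0)^{-\epsilon}$ for every $\epsilon>0$. For this single $\phi_\infty$, (3) fails for every finite $C$ and every $(s,\gamma)$, already for $u\in C_c^\infty(\Omega'\setminus\{x_0\})$.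

*Proof.* **Step 1: the potential.** Use $\zeta_\infty$ instead of $\zeta_K$ in Section 6, so $\psi=\psi_\infty(\tau)=c_0\int_\tau^\infty\zeta_\infty m$, which is finite for each $\tau$ and tends to $\infty$ as $\tau\to-\infty$. Steps 1, 2, 4 and (8) hold off $y=0$ as before. For $\tau\ge1-K$ we have $\psi_K=\psi_\infty$, so $\varphi_K$ and $\varphi_\infty$ agree outside $\{\rho<e^{1-K}\}$ (the same set for both), and inside they lie in $[0,\frac12e^{2(1-K)}]$. So $\phi_K\to\phi_\infty$ uniformly, and $\phi_\infty$ is convex.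

From $\rho^2=\langle A(\tau)y,y\rangle\le e^{2\psi}|y|^2$ and (7) we get $\rho^3\le|y|^2$ for $\rho\le R$, so $\varphi=\frac12\rho^2\le\frac12|y|^{4/3}$ near $0$, and $\varphi$ is differentiable at $0$ with $D\varphi(0)=0$. By (4), $|D\varphi|=|e^{\tau}A(\tau)^{1/2}D\tilde\varphi|\le C\rho e^\psi\le C\rho^{1/2}\to0$ as $y\to0$. So $\varphi\in C^1$. By (4) and (5), $|D^2\varphi|\le Ce^{2\psi(\log\rho)}$. Since $\psi'=-c_0m\to0$ at $-\infty$, $\psi(\tau)\le C_\epsilon+\frac\epsilon2|\tau|$ for $\tau\le\tau_*$, which gives the bound $C_\epsilon\rho^{-\epsilon}$.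

Off $x_0$ the gradient map is smooth with positive Jacobian $g$. It is injective, because a $C^1$ convex function whose second derivative along each line is positive except at one point is strictly convex. The set $\partial\phi_\infty(\{x_0\})$ is one point. So the Monge–Ampère measure is $g\,dx$. With $g(x_0):=G$, $g$ is continuous by (8). The argument for (9) applies unchanged, since the parts of a segment with $\rho^2\ge d$ avoid the origin. So $g$ has modulus $\omega$ and $\lambda\le g\le\Lambda$.

**Step 2: test functions in an annulus.** The bump of Proposition 3 cannot be centered at $x_0$ now, so we keep it away from $x_0$. Let $0\not\equiv v\in C_c^\infty(B_1\setminus\overline{B_{1/2}})$, $\tau_0=\log\delta$ and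
$$u_\delta=v(z),\qquad z=\delta^{-1}A(\tau_0)^{1/2}(x-x_0).$$
On the support, $|x-x_0|\le\delta e^{\psi(\tau_0)}\le\delta^{1/2}$, so $\operatorname{supp}u_\delta\subset\Omega'\setminus\{x_0\}$ for small $\delta$. With $y=x-x_0$ and $\frac12\le|z|\le1$, $F(y,\tau_0)=2\log|z|\in[-2\log2,0]$. As $\partial_\tau F\in[-3,-1]$, $\tau(y)-\tau_0\in[-2\log2,0]$, hence $|\psi(\tau(y))-\psi(\tau_0)|\le\log2$. So $A(\tau_0)^{-1/2}A(\tau(y))^{1/2}$ is diagonal with entries in $[\frac12,2]$. By (4) and (5), $E:=A(\tau_0)^{-1/2}D^2\varphi(y)A(\tau_0)^{-1/2}$ is bounded above and below by positive constants depending only on $n$. As $\det A(\tau_0)=1$, $A(\tau_0)^{1/2}\,\mathrm{cof}(D^2\varphi)\,A(\tau_0)^{1/2}=\mathrm{cof}\,E$. Therefore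
$$|f_\delta|=G^{\frac{n-1}n}\delta^{-2}\big|\mathrm{tr}\big(\mathrm{cof}(E)\,D^2v(z)\big)\big|\le C\delta^{-2}|D^2v(z)|,\qquad|Du_\delta|\ge|D_1u_\delta|=\delta^{-1}e^{\psi(\log\delta)}|D_1v(z)| .$$

**Step 3: comparison.** The map $x\mapsto z$ has determinant $\delta^{-n}$. As in Proposition 3, (3) would give
$$e^{\psi(\log\delta)}\|D_1v\|_{L(r_*,\infty)}\le C\big(\delta^{2-n/s}\|v\|_\infty+C'\|D^2v\|_{L(s,\gamma)}\big)$$
with $C'$ independent of $\delta$. Here $D_1v\not\equiv0$, since $v$ has compact support. As $\delta\to0$, the left side tends to $\infty$ and the right side stays bounded. No finite $C$ works. $\square$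

## 9. Dini moduli: an interior bound for $D^2\phi$ with a modulus

By Proposition 2, Theorem 5 follows once the modulus of $g$ controls $D^2\phi$ and its modulus of continuity. The next statement is essentially known (X.-J. Wang; Jian–Wang, SIAM J. Math. Anal. 39 (2007)); here is a full proof.

**Proposition 8.** Let $\omega$ be nondecreasing and Dini, and $\Omega''\Subset\Omega$. Then for all admissible $\phi$ with $g$ of modulus $\omega$, $D^2\phi$ is bounded on $\Omega''$ and has a modulus of continuity on $\Omega''$, both depending only on $n,\lambda,\Lambda,\omega,\mathrm{dist}(\Omega'',\partial\Omega)$.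

A nondecreasing Dini $\omega$ has $\omega(0^+)=0$. The quantities listed are called the data. Constants $C,c$ in this section depend only on the data, and $C(n),c_n,C_n$ only on $n$. The idea is to run Section 5 backwards. At each scale $\mu^k$, compare $\phi$ with a solution of $\det D^2w=1$, read off the best ellipsoid, and show that passing to the next scale distorts it by an amount whose sum over all scales is controlled by $\int\omega\frac{dt}t$.

**Sections.** For $x_0\in\Omega$ let $S_h(x_0)=\{x\in\Omega:\phi(x)<\phi(x_0)+D\phi(x_0)\cdot(x-x_0)+h\}$. For $\phi=\frac12|x|^2$ this is $B_{\sqrt{2h}}(x_0)$, as long as that ball lies in $\Omega$.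

We use the following textbook facts (Gutiérrez, *The Monge–Ampère Equation*; Figalli, *The Monge–Ampère Equation and Its Applications*), besides the comparison principle for $\det D^2$ and Alexandrov's estimate: a convex $w$ with $w=0$ on the boundary of a bounded convex $U$ satisfies $|w(z)|^n\le C(n)(\mathrm{diam}\,U)^{n-1}\mathrm{dist}(z,\partial U)\,|\partial w(U)|$.

- **(F1)** There is $d(h)\to0$ as $h\to0$, depending only on $n,\lambda,\Lambda,\mathrm{dist}(\Omega'',\partial\Omega)$, with $\mathrm{diam}\,S_h(x_0)\le d(h)$ for all $x_0\in\Omega''$; hence $S_h(x_0)\Subset\Omega$ for small $h$ (Caffarelli 1990).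
- **(F2)** (Pogorelov, Evans–Krylov.) If $U$ is convex, contains a ball of radius $r_1$ and lies in a ball of radius $r_2$, and if $w$ is convex with $\det D^2w=1$ in $U$ (Alexandrov sense), $w=0$ on $\partial U$, then $w\in C^\infty(U)$ and $|D^2w|+|D^3w|\le C(n,c,r_1,r_2)$ on $\{w\le-c\}$; hence also $D^2w\ge C^{-1}I$ there.
- **(F3)** On a bounded strictly convex domain, $\det D^2w=1$ with continuous boundary data has a unique convex Alexandrov solution, and it is a viscosity solution. That is, if a $C^2$ function $Q$ that is convex near $p$ touches $w$ at $p$ from above, then $\det D^2Q(p)\ge1$; if it touches from below, then $\det D^2Q(p)\le1$.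

*How (F1) follows from Caffarelli's localization theorem.* That theorem says: if $\lambda\le\det D^2\phi\le\Lambda$ in $\Omega$ and $\ell$ is a supporting affine function, then the contact set $\{\phi=\ell\}$ is a single point or has no extreme point inside $\Omega$. Let $d_0=\mathrm{dist}(\Omega'',\partial\Omega)$ and let $d(h)\le2n$ be the supremum of the diameters of $S_h(x)$ over all admissible $\phi,\Omega$ and all $x$ with $\mathrm{dist}(x,\partial\Omega)\ge d_0$. If $d(h)\not\to0$, there are $\varepsilon>0$, $h_k\to0$, $\phi_k$ on $\Omega_k$ and $x_k$ with $\mathrm{diam}\,S_{h_k}(x_k)\ge\varepsilon$. Since $S_{h_k}(x_k)$ is convex and contains $x_k$, it contains $y_k$ with $|y_k-x_k|=\min(\varepsilon/3,d_0/2)$.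

Comparison with $\Lambda^{1/n}\frac{|x|^2-n^2}2$ bounds $|\phi_k|$. By convexity $|D\phi_k(x_k)|\le\sup|\phi_k|/d_0$, and $|\phi_k|^n\le C\,\mathrm{dist}(\cdot,\partial\Omega_k)$ by Alexandrov's estimate. Along a subsequence $\Omega_k\to\Omega_\infty$ in the Hausdorff sense, $\phi_k\to\phi_\infty$ locally uniformly, $x_k\to x_\infty$ and $y_k\to y_\infty\ne x_\infty$ in $\Omega_\infty$, and the supporting affine functions at $x_k$ converge to $\ell$. By stability of Monge–Ampère measures $\lambda\le\det D^2\phi_\infty\le\Lambda$, and $\phi_\infty$ is continuous up to $\partial\Omega_\infty$ with value $0$ there. The contact set $\{\phi_\infty=\ell\}\subset\overline{\Omega_\infty}$ is compact and convex and contains $x_\infty\neq y_\infty$. So its extreme points lie on $\partial\Omega_\infty$, where $\ell=\phi_\infty=0$. As $x_\infty$ is a convex combination of them, $\phi_\infty(x_\infty)=\ell(x_\infty)=0$. But a convex function with zero boundary values that vanishes at an interior point is identically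 $0$, contradicting $\det D^2\phi_\infty\ge\lambda$.

### 9.1 Comparison with $\det D^2w=1$

**Lemma 9.** Let $U\subset B_\varrho$ be strictly convex, $\hat\phi\in C^2(U)\cap C(\overline U)$ convex, $|\det D^2\hat\phi-1|\le\varepsilon$ with $\varepsilon\in(0,1)$, and let $w$ solve $\det D^2w=1$ in $U$, $w=\hat\phi$ on $\partial U$. Then $|\hat\phi-w|\le\frac12\varepsilon\varrho^2$.

*Proof.* Suppose $w-\hat\phi+\frac\varepsilon2(|x|^2-\varrho^2)$ has a positive maximum. It is nonpositive on $\partial U$, so the maximum is at an interior point $p$, and $Q=\hat\phi-\frac\varepsilon2|x|^2+\text{const}$ touches $w$ from above at $p$. As $w$ lies above a supporting affine function at $p$, so does $Q$, and $D^2Q(p)\ge0$. Apply (F3) to $Q+\eta|x-p|^2$, which is convex near $p$, and let $\eta\downarrow0$: $\det D^2Q(p)\ge1$. But $D^2\hat\phi(p)=D^2Q(p)+\varepsilon I$, and Minkowski's determinant inequality gives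
$$(\det D^2Q(p))^{1/n}\le(\det D^2\hat\phi(p))^{1/n}-\varepsilon\le(1+\varepsilon)^{1/n}-\varepsilon<1 ,$$
a contradiction. If $\hat\phi+\frac\varepsilon2(|x|^2-\varrho^2)-w$ has a positive maximum, it is again at an interior $p$, and the convex function $Q=\hat\phi+\frac\varepsilon2|x|^2+\text{const}$ touches $w$ from below at $p$, so $\det D^2Q(p)\le1$. But $(\det D^2Q(p))^{1/n}\ge(1-\varepsilon)^{1/n}+\varepsilon>1$, a contradiction. $\square$

### 9.2 One step of the iteration

**Lemma 10.** There are $\mu\in(0,\frac18]$, $\delta_*\in(0,\frac1{16}]$, $C_1$ depending only on $n$ such that the following holds. Let $\hat\phi$ be convex and $C^2$ near $\overline{B_1}$, $|\det D^2\hat\phi-1|\le\varepsilon$ and $|\hat\phi-\frac12|x|^2|\le\delta$ in $B_1$, with $0<\delta,\varepsilon\le\delta_*$. Then there are an affine $\ell$ and a symmetric positive $A$ with $\det A=1$, $|A-I|\le C_1(\delta+\varepsilon)$, $|A^{-1/2}|\le2\le\mu^{-1/2}$, such that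
$$\hat\phi_1(y)=\mu^{-2}(\hat\phi-\ell)(\mu A^{-1/2}y)\quad\text{satisfies}\quad\big|\hat\phi_1-\tfrac12|y|^2\big|\le\tfrac12\delta+C_1\varepsilon\ \text{ on }\overline{B_1}.$$

*Proof.* **Step 1: regular comparison function.** Let $\det D^2w=1$ in $B_1$, $w=\hat\phi$ on $\partial B_1$. By Lemma 9, $|w-\hat\phi|\le\varepsilon$, so $|w-\frac12|x|^2|\le\delta+\varepsilon\le\frac18$. Let $U=\{w<\frac38\}$. On $B_{1/2}$, $w\le\frac18+\frac18=\frac14$, and on $\partial B_1$, $w\ge\frac12-\delta>\frac38$. So $B_{1/2}\subset U\Subset B_1$, and $w=\frac38$ on $\partial U$. Apply (F2) to $w-\frac38$, which is at most $-\frac18$ on $B_{1/2}$: there $|D^2w|+|D^3w|\le C(n)$ and $D^2w\ge C(n)^{-1}I$.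

**Step 2: linearize.** Let $z=w-\frac12|x|^2$. Since $0=\det D^2w-\det I=a^{ij}D_{ij}z$ with $a=\int_0^1\mathrm{cof}\big((1-t)I+tD^2w\big)dt$ uniformly elliptic and Lipschitz on $B_{1/2}$, Schauder's estimate (Gilbarg–Trudinger, Cor. 6.3) gives $\|z\|_{C^{2,1/2}(B_{1/4})}\le C(n)\sup_{B_{1/2}}|z|\le C(n)(\delta+\varepsilon)$.

**Step 3: rescale.** Put $A=D^2w(0)$ and $\ell(x)=w(0)+Dw(0)\cdot x$. Then $\det A=1$ and $|A-I|=|D^2z(0)|\le C(n)(\delta+\varepsilon)$. Since $w$ and $z$ differ by a quadratic polynomial, Taylor's formula for $z$ gives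
$$\big|\hat\phi-\ell-\tfrac12\langle Ax,x\rangle\big|\le\varepsilon+C(n)(\delta+\varepsilon)|x|^{5/2},\qquad|x|\le\tfrac14 .$$
Choose first $\mu\le\frac18$ with $2^{5/2}C(n)\mu^{1/2}\le\frac12$, then $\delta_*$ so small that $|A^{-1/2}|\le2$. For $x=\mu A^{-1/2}y$, $|y|\le1$, we have $|x|\le2\mu\le\frac14$ and $\frac12\langle Ax,x\rangle=\frac12\mu^2|y|^2$, so
$$\big|\hat\phi_1-\tfrac12|y|^2\big|\le\mu^{-2}\varepsilon+C(n)(\delta+\varepsilon)2^{5/2}\mu^{1/2}\le\mu^{-2}\varepsilon+\tfrac12(\delta+\varepsilon).\qquad\square$$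

### 9.3 Proof of Proposition 8

Fix $x_0\in\Omega''$.

**Step 1: the start.** *Purpose: reach the hypotheses of Lemma 10 at a scale depending only on the data.* Let $S=S_h(x_0)\Subset\Omega$, with $h$ small to be chosen depending only on the data, and $e=\omega(d(h))/\lambda$ (replaced by an arbitrarily small positive number if this is $0$). By (F1), $e\to0$ as $h\to0$. As a sublevel set of the strictly convex function $\phi$ minus an affine function, $S$ is strictly convex. By John's lemma there is an affine $Lx=Nx+b$ with $B_1\subset L(S)\subset B_n$. For $z=Lx$ put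
$$\hat\phi(z)=\varkappa\big[\phi(x)-\phi(x_0)-D\phi(x_0)\cdot(x-x_0)-h\big],\qquad\varkappa=|\det N|^{2/n}g(x_0)^{-1/n}.$$
Then $\det D^2\hat\phi=g(x)/g(x_0)\in[1-e,1+e]$ and $\hat\phi=0$ on $\partial L(S)$. For $e\le\frac12$, comparison with $(3/2)^{1/n}\frac{|z|^2-n^2}2$ on $L(S)$ from below and with $(1/2)^{1/n}\frac{|z|^2-1}2$ on $B_1$ from above gives
$$c_n\le-\min\hat\phi=\varkappa h\le C_n ,$$
the minimum being taken at $z_0=Lx_0$.

Let $\det D^2w=1$ in $L(S)$, $w=0$ on $\partial L(S)$. By Lemma 9 with $\varrho=n$, $|\hat\phi-w|\le n^2e$. For $e$ small, $w(z_0)\le-c_n/2$. Alexandrov's estimate, $|w(z)|^n\le C(n)\,\mathrm{dist}(z,\partial L(S))$, keeps $z_0$ away from $\partial L(S)$. The interior Lipschitz bound for the bounded convex function $w$ then gives $\varrho_0=\varrho_0(n)>0$ with $B_{\varrho_0}(z_0)\subset\{w<-c_n/4\}$. By (F2), $A_\circ=D^2w(z_0)$ satisfies $\det A_\circ=1$ and $C(n)^{-1}I\le A_\circ\le C(n)I$. With $\ell$ the first-order Taylor polynomial of $w$ at $z_0$,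
$$\big|\hat\phi-\ell-\tfrac12\langle A_\circ(z-z_0),z-z_0\rangle\big|\le n^2e+C(n)|z-z_0|^3\quad\text{on }B_{\varrho_0}(z_0).$$
For $\varrho=\varrho(n)$ small, let $\phi_0(y)=\varrho^{-2}(\hat\phi-\ell)(z_0+\varrho A_\circ^{-1/2}y)$. Then $|\phi_0-\frac12|y|^2|\le C(n)(e\varrho^{-2}+\varrho)$ on $\overline{B_1}$. Fix first $\varrho(n)$, then $h$, so that this is at most $\delta_0:=\delta_*$.

In the original coordinates, $x=x_0+T_0y$ with $T_0=\varrho N^{-1}A_\circ^{-1/2}$. Since $N^{-1}B_1$ is contained in a translate of $S$, $|N^{-1}|\le d(h)$. Fix $\theta\in(0,1)$ with $\omega(\theta)/\lambda\le\frac12\min\{\delta_*,\delta_*/(2C_1)\}$ and take $h$ so small that also $|T_0|\le\theta$. Now $h$ is fixed. From $\varkappa h\in[c_n,C_n]$ we get $\varkappa\in[C^{-1},C]$, hence $|\det N|\in[C^{-1},C]$. Together with $|N^{-1}|\le d(h)$ this bounds $|N|$. So $|T_0|,|T_0^{-1}|\le C$.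

**Step 2: the iteration.** *Purpose: follow the ellipsoids through all scales.* Let
$$\varepsilon_k=\frac{\omega(\theta\mu^{k/2})}\lambda+\epsilon_02^{-k},\qquad\delta_{k+1}=\tfrac12\delta_k+C_1\varepsilon_k ,$$
where $\epsilon_0>0$ depends only on $n$, is so small that $\varepsilon_k\le\min\{\delta_*,\delta_*/(2C_1)\}$, and merely ensures $\varepsilon_k>0$. By induction $0<\delta_k\le\frac12\delta_*+\frac12\delta_*=\delta_*$. Apply Lemma 10 successively, starting from $\phi_0$. We get $A_k$ with $\det A_k=1$, $|A_k-I|\le C_1(\delta_k+\varepsilon_k)$, $|A_k^{-1/2}|\le\mu^{-1/2}$, matrices $T_{k+1}=\mu T_kA_k^{-1/2}$, so that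
$$|T_k|\le\theta\mu^{k/2},$$
and functions $\phi_k(y)=\varkappa\varrho^{-2}\mu^{-2k}(\phi-\ell_k)(x_0+T_ky)$, $\ell_k$ affine, with
$$\big|\det D^2\phi_k-1\big|=\Big|\frac{g(x_0+T_ky)}{g(x_0)}-1\Big|\le\varepsilon_k,\qquad\big|\phi_k-\tfrac12|y|^2\big|\le\delta_k\quad\text{on }\overline{B_1}.\tag{10}$$
Indeed the determinant is unchanged by the rescaling in Lemma 10 because $\det A_k=1$. The first bound in (10) is the modulus of $g$ on a set of radius $|T_k|$, and it allows the next application. The domains are nested, since $T_{k+1}\overline{B_1}\subset T_kB_1$.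

**Step 3: summation.** *This is where the Dini condition enters.* On $[\theta\mu^{k/2},\theta\mu^{(k-1)/2}]$ we have $\omega(t)\ge\omega(\theta\mu^{k/2})$, and $\int\frac{dt}t=\frac12|\log\mu|$ over this interval. Hence
$$\sum_{k\ge0}\omega(\theta\mu^{k/2})\le\omega(\theta)+\frac2{|\log\mu|}\int_0^\theta\omega(t)\frac{dt}t<\infty .$$
So $\sum\varepsilon_k<\infty$, $\sum\delta_k\le2\delta_0+2C_1\sum\varepsilon_k<\infty$ and $\delta_k\to0$; all of this depends only on the data. Put
$$M_k=\mu^{-k}T_0^{-1}T_k=A_0^{-1/2}A_1^{-1/2}\cdots A_{k-1}^{-1/2}.$$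
Since $|A_j^{\pm1/2}-I|\le C(\delta_j+\varepsilon_j)$, $|M_k|,|M_k^{-1}|\le\exp\big(C\sum(\delta_j+\varepsilon_j)\big)\le C$.

**Step 4: the Hessian bound.** Let $X=\varkappa\varrho^{-2}T_0^TD^2\phi(x_0)T_0$. Since $\phi\in C^2$ and $T_k=\mu^kT_0M_k$ with $|T_k|\le C\mu^k$, Taylor's formula at $x_0$ shows that $\phi_k(y)-\frac12\langle M_k^TXM_ky,y\rangle$ minus a suitable affine function tends to $0$ uniformly on $B_1$ (at a rate that may depend on $\phi$). By (10), $\phi_k-\frac12|y|^2\to0$ too. Taking second differences $q(y)+q(-y)-2q(0)$, which kill affine functions, we get $M_k^TXM_k\to I$. With $P_k=(M_kM_k^T)^{-1}=M_k^{-T}M_k^{-1}$,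
$$X-P_k=M_k^{-T}\big(M_k^TXM_k-I\big)M_k^{-1}\to0 .$$
So $|X|\le\sup_k|P_k|\le C$, hence $|D^2\phi(x_0)|=|\varkappa^{-1}\varrho^2T_0^{-T}XT_0^{-1}|\le C$. Also $P_{j+1}=M_j^{-T}A_jM_j^{-1}$, so $|P_{j+1}-P_j|\le C(\delta_j+\varepsilon_j)$, and
$$|X-P_k|\le C\eta_k,\qquad\eta_k=\sum_{j\ge k}(\delta_j+\varepsilon_j)\to0 .$$

**Step 5: the modulus of $D^2\phi$.** *Purpose: compare the quadratic approximations at two points.* Let $H_k(x_0)=\varkappa^{-1}\varrho^2T_0^{-T}P_kT_0^{-1}$. Then $|D^2\phi(x_0)-H_k(x_0)|\le C\eta_k$. With $y=T_k^{-1}(x-x_0)$ and $T_k^{-1}=\mu^{-k}M_k^{-1}T_0^{-1}$, the second bound in (10) becomes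
$$\big|\phi-\ell_k-\tfrac12\langle H_k(x_0)(x-x_0),x-x_0\rangle\big|\le C\mu^{2k}\delta_k\quad\text{on }B_{c_1\mu^k}(x_0)\subset x_0+T_kB_1 ,$$
for some $c_1>0$, since $|T_k^{-1}|\le C\mu^{-k}$. Let $x_1\in\Omega''$ with $|x_1-x_0|\le\frac12c_1\mu^k$. The sequences $\delta_k,\varepsilon_k$ are the same for $x_1$, and both expansions hold on $B_{c_1\mu^k/2}(x_0)$. Second differences of the two quadratics about $x_0$ with steps $|v|<\frac12c_1\mu^k$ give $|\langle(H_k(x_0)-H_k(x_1))v,v\rangle|\le C\mu^{2k}\delta_k$, so $|H_k(x_0)-H_k(x_1)|\le C\delta_k$. Hence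
$$|D^2\phi(x_0)-D^2\phi(x_1)|\le C(\eta_k+\delta_k)\qquad\text{whenever }|x_0-x_1|\le\tfrac12c_1\mu^k .$$
Together with the bound of Step 4 for pairs at larger distance, this is a modulus depending only on the data. $\square$

### 9.4 Proof of Theorem 5

Choose $\Omega''$ with $\Omega'\Subset\Omega''\Subset\Omega$, depending only on $\Omega'$ and $\Omega$. Proposition 8 bounds $D^2\phi$ on $\Omega''$ by some $M$ and gives it a modulus $\sigma$ there, both depending only on $n,\lambda,\Lambda,\omega$ and $\mathrm{dist}(\Omega'',\partial\Omega)$. Proposition 2 then gives (1) with $r=r_*$, together with the bound for $\|D^2u\|_{L(s,\gamma)(\Omega')}$, for every $s\in(n/2,n)$ and $\gamma\in(0,\infty]$, with a constant depending only on $n,s,\gamma,\lambda,\Lambda,\Omega',\Omega,\omega$. $\square$
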